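# The Weddle hypersurface of a general point set is irreducible

Throughout, $k$ is an algebraically closed field of characteristic zero, $n$ and $d$ are positive integers, and $r=\binom{d+n}{n}$. The main theorem needs $n\ge 2$; we say each time where this enters. "General" means "in a nonempty Zariski open set".

## 1. A determinant that ought not to factor

Take a set $Z=\{P_1,\dots,P_r\}$ of $r=\binom{d+n}{n}$ general points in $\mathbb P^{n+1}$. For a point $P$, let $\pi_P$ be the projection from $P$ to a hyperplane $\mathbb P^n$. The number $r$ is exactly the dimension of the space of forms of degree $d$ on $\mathbb P^n$, so $r$ points of $\mathbb P^n$ in general position lie on no hypersurface of degree $d$. For special $P$ the projected points $\pi_P(Z)$ do lie on one. We ask what the locus of such $P$ looks like.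

The locus carries a natural equation. Let $R=k[x_0,\dots,x_{n+1}]$. For $Q=[a_0:\dots:a_{n+1}]$ write $L_Q=\sum a_ix_i$, and put $A=R/(L_{P_1}^d,\dots,L_{P_r}^d)$. Multiplication by $L_P$ gives a map
$$[A]_{d-1}\xrightarrow{\ \times L_P\ }[A]_d. \tag{1}$$
Here $[A]_{d-1}=R_{d-1}$ has dimension $\binom{d+n}{n+1}$. If the $L_{P_i}^d$ are independent, $[A]_d$ has dimension $\binom{d+n+1}{n+1}-\binom{d+n}{n}=\binom{d+n}{n+1}$ too. So (1) is a square matrix whose entries are linear forms in the coordinates of $P$.

**Definition.** The **$d$-Weddle scheme** $\Sigma\subset\mathbb P^{n+1}$ of $Z$ is the scheme defined by the determinant of (1), a form of degree $\binom{d+n}{n+1}$ when it is not zero. For $P\notin Z$, we have $P\in\Sigma$ exactly when $\pi_P(Z)$ lies on a hypersurface of degree $d$ in $\mathbb P^n$. (Section 2 proves this, and Section 3 proves that the determinant is nonzero for general $Z$.)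

The conjecture that $\Sigma$ is reduced and irreducible for $n\ge2$ and general $Z$ is stated in Luca Chiantini, Łucja Farnik, Giuseppe Favacchio, Brian Harbourne, Juan Migliore, Tomasz Szemberg, Justyna Szpond, "Weddle schemes", arXiv:2606.25060 (2026). It is also the first guess one would make: the determinant of a square matrix of linear forms, built from general data, should not factor. Let us test that guess.

**The case $d=1$.** Here $r=n+1$, and (1) is a $1\times1$ matrix. The projected points are $n+1$ points of $\mathbb P^n$; they lie on a hyperplane exactly when $P$ lies in the hyperplane spanned by $Z$. So $\Sigma$ is a hyperplane, and the guess is right.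

**The case $n=1$, $d=2$.** Take the three coordinate points of $\mathbb P^2$, so $A=R/(x_0^2,x_1^2,x_2^2)$. For $L_P=a_0x_0+a_1x_1+a_2x_2$, with bases $x_0,x_1,x_2$ of $[A]_1$ and $x_0x_1,\,x_0x_2,\,x_1x_2$ of $[A]_2$, the determinant is
$$\det\begin{pmatrix}a_1&a_0&0\\ a_2&0&a_0\\ 0&a_2&a_1\end{pmatrix}=-2a_0a_1a_2 .$$
So $\Sigma$ is a triangle, and the guess is wrong. For $n=1$ and any $d$, the reason is plain: $d+1$ points of $\mathbb P^1$ lie on the zero set of a form of degree $d$ only if two of them coincide, so off $Z$ the locus is the union of the lines $P_iP_j$. General data do not by themselves prevent factoring.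

**The case $n=d=2$.** Now $Z$ is six general points of $\mathbb P^3$, and $\Sigma$ is a quartic surface. Let us cut it with the plane $\Pi=P_1P_2P_3$; write $\Pi'=P_4P_5P_6$. Let $P\in\Pi$ lie on none of the lines $P_1P_2,P_1P_3,P_2P_3$. Then $\pi_P(P_1),\pi_P(P_2),\pi_P(P_3)$ are three distinct collinear points, so a conic through them contains their line. The points $\pi_P(P_4),\pi_P(P_5),\pi_P(P_6)$ are not on that line, since $P_4,P_5,P_6\notin\Pi$, so the conic exists only if they are collinear, that is, if $P\in\Pi'$. Conversely, if $P\in\Pi\cap\Pi'$ there is such a conic. If $P\notin Z$ lies on a line $P_iP_j$, two projected points coincide, and there is a conic through five points of $\mathbb P^2$; so $P\in\Sigma$. Hence $\Sigma\cap\Pi$ is, as a set, the union of four distinct lines: $P_1P_2$, $P_1P_3$, $P_2P_3$ and $\Pi\cap\Pi'$. The restriction of the quartic to $\Pi$ is a nonzero form of degree 4 divisible by four distinct linear forms, so it is their product up to a constant.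

Two consequences: $\Sigma$ has no multiple component, and at a general point of the line $P_1P_2$ the surface $\Sigma$ is smooth, because already the restriction of its equation to $\Pi$ has nonzero gradient there. So the line $P_1P_2$ lies on exactly one component of $\Sigma$. Keep this in mind: it will decide the question.

**Theorem 1.** *Let $n\ge2$, $d\ge1$. For general $Z$, $\Sigma$ is reduced and irreducible.*

So the first guess is right for $n\ge2$. We prove more later, as Theorem 2: normality, the exact singularity at each $P_i$, and the full answer for $n=1$.

## 2. From multiplication by $L_P$ to cones with vertex $P$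

Let $V=k^{n+2}=k^{n+1}\oplus ke$ with $e=(0,\dots,0,1)$. Put $S=k[y_0,\dots,y_{n+1}]$ and $S'=k[y_0,\dots,y_n]$, so $r=\dim S'_d$. Represent $P_i$ by a vector $p_i=(q_i,b_i)\in V$ with $q_i\in k^{n+1}$ and $b_i\in k$. For $x\in V$ let $\partial_x=\sum x_i\,\partial/\partial y_i$.

Recall the duality. Let $R$ act on $S$ with $x_i$ acting as $\partial/\partial y_i$. On monomials, $x^\alpha$ sends $y^\beta$ of the same degree to $\alpha!$ if $\alpha=\beta$ and to $0$ otherwise; in characteristic zero this is a perfect pairing $R_j\times S_j\to k$. The form $L_Q$ acts as $\partial_Q$, and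
$$\partial_Q^d\,g=d!\,g(Q)\qquad(g\in S_d), \tag{2}$$
since both sides are $d!$ times the coefficient of $s^d$ in $g(y+sQ)$. For instance, with $g=y_0y_1$ and $Q=(a_0,a_1)$ both sides are $2a_0a_1$.

The dual of $[A]_d=R_d/\langle L_{P_1}^d,\dots,L_{P_r}^d\rangle$ is the annihilator of the $L_{P_i}^d$ in $S_d$. By (2) this is
$$I_d=\{g\in S_d:\ g(p_i)=0\text{ for all }i\}.$$
Since $\langle L_P\varphi,g\rangle=\langle\varphi,\partial_Pg\rangle$, the transpose of (1) is
$$\partial_P:I_d\to S_{d-1}. \tag{3}$$
So $P\in\Sigma$ exactly when some nonzero $g\in I_d$ satisfies $\partial_Pg=0$. In coordinates with $P=[e]$ this says that $g$ does not involve $y_{n+1}$: $g$ is a cone of degree $d$ with vertex $P$ containing $Z$; equivalently, $g$ has multiplicity at least $d$ at $P$. For $P\notin Z$ this is a form on $\mathbb P^n$ vanishing on $\pi_P(Z)$, as claimed.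

## 3. Freezing the vertex and moving the points

*Aim of this section.* For fixed $Z$ and moving $P$ the matrix is hard to control. We make an equation in which $Z$ and $P$ both vary, and then use linear changes of coordinates to freeze $P$ at $e$. The determinant becomes a familiar one.

For $p=(p_1,\dots,p_r)\in V^r$ and $x\in V$ let
$$N_p(x):S_d\to S_{d-1}\oplus k^r,\qquad g\mapsto\big(\partial_xg;\ g(p_1),\dots,g(p_r)\big). \tag{4}$$
Both sides have dimension $\binom{d+n+1}{n+1}$. Let $G(p;x)=\det N_p(x)$ in fixed bases. It is homogeneous of degree $d$ in each $p_i$, and homogeneous in $x$ of degree $\dim S_{d-1}=\binom{d+n}{n+1}\ge1$. Let $m_1,\dots,m_r$ be the monomials of $S'_d$ and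
$$\Delta(q_1,\dots,q_r)=\det\big(m_j(q_i)\big)_{i,j},$$
a nonzero polynomial on $X=(k^{n+1})^r$, homogeneous of degree $d$ in each $q_i$, alternating in the $q_i$. It vanishes exactly when the $q_i$ fail to impose independent conditions on $S'_d$.

**Lemma 1.**
(1) If $G(p;\cdot)\ne0$, then $\Sigma$ (for $Z$ given by $p$) is the scheme defined by $G(p;x)$.
(2) For $\gamma\in GL(V)$, $G(\gamma p;\gamma x)=\chi(\gamma)\,G(p;x)$ with $\chi(\gamma)\in k^*$, and $\chi(\gamma)=1$ if $\gamma$ is unipotent.
(3) There is $c\in k^*$ with $G(p;e)=c\,\Delta(q)$ and, for $v\in k^{n+1}$,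
$$G(p;(v,1))=c\,\Delta(q_1-b_1v,\dots,q_r-b_rv). \tag{5}$$

*Proof.* (1) If $G(p;x)\ne0$ for some $x$, then $N_p(x)$ is onto, so evaluation $S_d\to k^r$ is onto. Choose a basis of $S_d$ extending a basis of its kernel $I_d$. Elements of $I_d$ map to $(\partial_xg;0)$, and the complement maps isomorphically onto $k^r$ by evaluation. The matrix is block triangular, so $G(p;x)=c'\det(\partial_x:I_d\to S_{d-1})$ with $c'\in k^*$ independent of $x$. By (3), this is the determinant defining $\Sigma$, up to a constant.

(2) Let $(\gamma g)(y)=g(\gamma^{-1}y)$. Differentiating $g(\gamma^{-1}(y+s\gamma x))=g(\gamma^{-1}y+sx)$ at $s=0$ gives $\partial_{\gamma x}(\gamma g)=\gamma(\partial_xg)$. Also $(\gamma g)(\gamma p_i)=g(p_i)$. Hence $N_{\gamma p}(\gamma x)\circ\gamma=(\gamma\oplus1)\circ N_p(x)$, and taking determinants gives the claim with $\chi(\gamma)=\det(\gamma|S_{d-1})/\det(\gamma|S_d)$. A unipotent $\gamma$ acts unipotently on $S_{d-1}$ and $S_d$, so then $\chi(\gamma)=1$.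

(3) Split the monomials of $S_d$ into $m_1,\dots,m_r$ and those divisible by $y_{n+1}$. The operator $\partial_e=\partial/\partial y_{n+1}$ kills the $m_j$, and it maps the other monomials bijectively onto the monomials of $S_{d-1}$ up to nonzero integer factors, which are invertible in characteristic zero. So $N_p(e)$ is block triangular with one constant invertible block and the block $(m_j(p_i))=(m_j(q_i))$. This gives $G(p;e)=c\,\Delta(q)$. For (5), apply (2) to the unipotent map
$$\gamma_v(y',y_{n+1})=(y'-y_{n+1}v,\ y_{n+1}),$$
which sends $(v,1)$ to $e$ and $p_i$ to $(q_i-b_iv,b_i)$. $\square$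

For any $x_0\ne0$ choose $\gamma$ with $\gamma x_0=e$. Then Lemma 1 gives the following:

> for every $x_0\ne0$, $G(\cdot\,;x_0)$ is nonzero, and it arises from $\Delta$, viewed in $k[q,b]$, by an invertible linear change of variables and a nonzero scalar. $\hfill(6)$

In particular $G\ne0$, so $G(p;\cdot)\ne0$ for general $p$, and $\Sigma$ is a hypersurface of degree $\binom{d+n}{n+1}$. Since $G$ is homogeneous in each $p_i$, it makes no difference whether we speak of general $p\in V^r$ or general $Z$. As a check, for $d=1$ we have $\Delta(q)=\pm\det(q_1,\dots,q_{n+1})$, and $G$ is a constant times $\det(x,p_1,\dots,p_{n+1})$, the hyperplane of Section 1.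

## 4. Irreducibility of $\Delta$, and of $G$ in all variables together

*Aim of this section.* We show that $\Delta$ is irreducible for $n\ge2$ by looking at one $q_i$ at a time, and transfer this to $G$ by (6).

Call a form $h\in S'_d$ **smooth** if $\nabla h(y)\ne0$ at every $y\ne0$ with $h(y)=0$. For example $\sum y_i^d$ is smooth: for $d\ge2$ its gradient vanishes only at $0$, and for $d=1$ it is a nonzero constant. Smoothness is an open condition on $[h]\in\mathbb P(S'_d)$, since the complement is the projection of a closed subset of $\mathbb P(S'_d)\times\mathbb P^n$. We use two facts.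

- A smooth form is squarefree: if $h=a^2b$ with $a$ nonconstant, $\nabla h$ vanishes on $\{a=0\}$, which contains nonzero points since $n+1\ge2$.
- If $n\ge2$, a smooth form is irreducible: if $h=ab$ with $a,b$ nonconstant, then $a$ and $b$ have a common nonzero zero, since there are at least three variables, and $\nabla h=a\nabla b+b\nabla a$ vanishes there.

We also use a piece of linear algebra: if an $m$-dimensional space $W$ injects into the functions on a set $\Omega$, then some $m$ points of $\Omega$ have evaluations forming a basis of $W^*$. Indeed the evaluations have no common kernel, so they span $W^*$.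

**Lemma 2.** *For general $q'=(q_2,\dots,q_r)$, the forms in $S'_d$ vanishing at $q_2,\dots,q_r$ are the multiples of one form $h$, namely $h(y)=\Delta(y,q_2,\dots,q_r)$, and $h$ is smooth. If $n\ge2$, then $h$ is irreducible.*

*Proof.* Let $U$ be the open set of tuples $q'$ imposing independent conditions on $S'_d$. For $q'\in U$ the forms vanishing at $q'$ are a line in $S'_d$. Expanding $\Delta(y,q')$ along its first row, its coefficients are up to sign the maximal minors of $(m_j(q_i))_{i\ge2}$, not all zero, and it vanishes at each $q_i$. So it spans this line, and $q'\mapsto[h]$ is a morphism $U\to\mathbb P(S'_d)$. It suffices to see that its image contains a smooth form; then the preimage of the open set of smooth forms is open and nonempty.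

Let $h_0=\sum y_i^d$. It is squarefree, so by the Nullstellensatz a form of degree $d$ vanishing on $\{h_0=0\}$ is a scalar multiple of $h_0$. Thus $S'_d/\langle h_0\rangle$, of dimension $r-1$, injects into the functions on $\{h_0=0\}$, and there are $r-1$ points of $\{h_0=0\}$ whose evaluations are independent on it. They form a tuple in $U$ mapping to $[h_0]$. The last claim is the second fact above. $\square$

**Lemma 3.** *For $n\ge2$, $\Delta$ is irreducible in $k[q]$.*

*Proof.* Let $\Delta=AB$. Since $\Delta$ is homogeneous in each $q_i$, so are $A$ and $B$. Fix $i$. For general values of the other $q_j$, the polynomial $\Delta$ is, as a polynomial in $q_i$, up to sign the form $h$ of Lemma 2, hence irreducible. If both $A$ and $B$ had positive degree in $q_i$, they would specialize to a factorization of $h$ into forms of positive degree. As $\Delta$ has degree $d\ge1$ in $q_i$, exactly one of $A,B$ involves $q_i$.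

Suppose both were nonconstant. Choose $q_i$ occurring in $A$, hence not in $B$, and $q_j$ occurring in $B$, hence not in $A$. Substitute $q_i:=q_j$. Then $\Delta$ becomes zero, as two rows agree. But in $A$, where $q_j$ does not occur, the substitution only renames variables, so $A$ stays nonzero, and $B$ is unchanged. The product cannot be zero, a contradiction. $\square$

For $n=1$ and $d\ge2$ the proof fails in its first step, as it must: $h$ is then a form in two variables and splits into $d$ linear factors.

**Lemma 4.** *For $n\ge2$, $G$ is irreducible in $k[p,x]$. Hence, with $K=k(p)$, the form $F:=G(p;\cdot)$ is irreducible in $K[x]$.*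

*Proof.* Let $G=AB$; the factors are bihomogeneous in $(p,x)$. Suppose both have positive degree in $p$. For any $x_0\ne0$, $G(\cdot\,;x_0)=A(\cdot,x_0)B(\cdot,x_0)$ is nonzero by (6), so both factors are nonzero forms of positive degree in $p$. But by (6) and Lemma 3, $G(\cdot\,;x_0)$ is irreducible, a contradiction. So one factor, say $B$, lies in $k[x]$. If $\deg B>0$, then $B(x_0)=0$ for some $x_0\ne0$, and $G(\cdot\,;x_0)=0$, contradicting (6). So $B$ is constant. The second claim is Gauss's lemma, as $G$ has positive degree in $x$. $\square$

## 5. Irreducible over $k(p)$ is weaker than irreducible over its closure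

It is tempting to stop here: $G$ is irreducible, so for general $p$ the form $G(p;\cdot)$ should be irreducible. This step is false in general. Take $G=p_1x_0^2-p_2x_1^2$. It is irreducible in $k[p,x]$, and it is irreducible over $k(p_1,p_2)$ since $p_2/p_1$ is not a square. But for every fixed $p$ it is a product of two linear forms. Over the algebraic closure of $k(p)$ it splits as
$$p_1x_0^2-p_2x_1^2=\big(\sqrt{p_1}\,x_0-\sqrt{p_2}\,x_1\big)\big(\sqrt{p_1}\,x_0+\sqrt{p_2}\,x_1\big),$$
and the Galois group exchanges the factors.

So the exact gap is between $K$ and $\overline K$: our $F$ could be a product of conjugate factors. What rules this out is a point that the Galois group cannot move. Suppose $a\in K^{n+2}$ is a zero of $F$. If $a$ is a zero of one conjugate factor, it is a zero of all of them; if there are two or more, $F$ is singular at $a$. So a *smooth* zero with coordinates in $K$ forces a single factor. Smoothness matters: viewed in the three variables $x_0,x_1,x_2$, the form $p_1x_0^2-p_2x_1^2$ has the $K$-rational zero $(0,0,1)$, at which its gradient vanishes, and both factors pass through it.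

Which rational points do we have on the generic $\Sigma$? The points $P_i$ themselves are rational, but for $d\ge2$ they are singular (Section 7 shows that they have multiplicity $d$), so this test does not apply to them. The six points in $\mathbb P^3$ suggested the next choice: the line $P_1P_2$ lies on $\Sigma$, and $\Sigma$ is smooth at a general point of it. The point $p_1+p_2$ on this line has coordinates in $K$.

## 6. The smooth rational point $p_1+p_2$ and the proof of Theorem 1

**Step 1: $a=p_1+p_2$ is a smooth zero of $F$.** This step produces the rational point. The claim is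
$$G(p;a)=0\quad\text{and}\quad\frac{\partial G}{\partial x_j}(p;a)\ne0\ \text{ in }k[p]\text{ for some }j. \tag{7}$$

*Vanishing.* It is enough to show that the polynomial $G(p;p_1+p_2)$ vanishes at all $p\in V^r$ with $p_1+p_2\ne0$, a dense set. By Lemma 1(2) we may apply an element of $GL(V)$ and assume $p_1+p_2=e$. Then $q_1=-q_2$, so $m_j(q_1)=(-1)^dm_j(q_2)$: two rows of $(m_j(q_i))$ are proportional, and $G(p;e)=c\,\Delta(q)=0$.

*Nonvanishing.* It is enough to exhibit one $p\in V^r$ at which some derivative is nonzero. Choose $q_2,\dots,q_r$ as in Lemma 2, with $h(y)=\Delta(y,q_2,\dots,q_r)$. They are nonzero, since they impose independent conditions. As $h$ is smooth and $h(q_2)=0$, we have $\nabla h(q_2)\ne0$. Put $q_1=-q_2$, choose $b_1,b_2$ with $b_1+b_2=1$, and let $b_i$ be arbitrary for $i\ge3$. Then $p_1+p_2=e$. Write $\partial_i\Delta\in k^{n+1}$ for the gradient of $\Delta$ with respect to $q_i$. By (5), the gradient of $v\mapsto G(p;(v,1))$ at $v=0$ is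
$$-c\sum_ib_i\,\partial_i\Delta(q). \tag{8}$$
We compute its terms.

- For $i\ge3$: $\partial_i\Delta(q)=0$, because rows 1 and 2 stay proportional when only $q_i$ varies, so $\Delta$ stays zero.
- For $i=1$: $\partial_1\Delta(q)=\nabla h(-q_2)=(-1)^{d-1}\nabla h(q_2)$, as $\nabla h$ has entries of degree $d-1$.
- For $i=2$: as a function of the second point $y$, $\Delta(-q_2,y,q_3,\dots)=(-1)^d\Delta(q_2,y,q_3,\dots)=-(-1)^d\Delta(y,q_2,q_3,\dots)=(-1)^{d-1}h(y)$. So $\partial_2\Delta(q)=(-1)^{d-1}\nabla h(q_2)$.

The two signs agree, so (8) equals $-c(b_1+b_2)(-1)^{d-1}\nabla h(q_2)=c(-1)^d\nabla h(q_2)\ne0$. This proves (7).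

**Step 2: $F$ is irreducible over $\overline K$.** This step closes the gap of Section 5. Factor $F$ over $\overline K$, each irreducible factor scaled to have leading coefficient 1 for some monomial order; the Galois group $\mathrm{Gal}(\overline K/K)$ permutes these normalized factors. Let $F_1,\dots,F_m$ be the distinct conjugates of one of them. They are pairwise non-proportional irreducibles dividing $F$, so $F_1\cdots F_m$ divides $F$. This product is Galois-invariant, hence in $K[x]$ (characteristic zero), and by Lemma 4 it equals $F$ up to a constant. So
$$F=\mathrm{const}\cdot F_1\cdots F_m,$$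
with the $F_i$ permuted transitively. Since $F(a)=0$, some $F_i(a)=0$. As $a$ has coordinates in $K$, applying the Galois group gives $F_i(a)=0$ for all $i$. If $m\ge2$, the product rule shows that all partial derivatives of $F$ vanish at $a$, contrary to (7). So $m=1$.

**Step 3: from the generic $p$ to a general $p$.** Let $D=\deg_xG$. For $0<i<D$, multiplication of forms is a morphism $\mathbb P(k[x]_i)\times\mathbb P(k[x]_{D-i})\to\mathbb P(k[x]_D)$, whose image is closed. The union $\mathcal R$ of these images is the closed set of reducible forms. Let $O=\{p\in V^r:G(p;\cdot)\ne0\}$, a nonempty open, irreducible set. The set $\{p\in O:[G(p;\cdot)]\in\mathcal R\}$ is closed in $O$; we must show that it is not all of $O$.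

If it were, then, $O$ being irreducible, for one $i$ the closed set of triples $(p,[A],[B])\in O\times\mathbb P(k[x]_i)\times\mathbb P(k[x]_{D-i})$ with $[AB]=[G(p;\cdot)]$ would surject onto $O$. Its fibre over the generic point of $O$ would then be a nonempty scheme of finite type over $K$, and so would have a point over $\overline K$. That point is a factorization of $F$ over $\overline K$ into forms of degrees $i$ and $D-i$, contrary to Step 2.

So for general $p$ the polynomial $G(p;\cdot)$ is irreducible. By Lemma 1(1), $\Sigma$ is reduced and irreducible, which proves Theorem 1. $\blacksquare$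

The condition $n\ge2$ was used only through the irreducibility of $h$ in Lemma 2. Step 1 works for $n=1$ too; there it is Lemma 4 that is false when $d\ge2$.

## 7. Multiplicity $d$ at the points $P_i$, and the triangle case $n=1$

We turn to finer information.

**Theorem 2.** *Let $Z$ be general.*

1. *If $n\ge2$, $d\ge1$, then $\Sigma$ is normal: $\dim\mathrm{Sing}\,\Sigma\le n-2$.*
2. *For $n\ge1$, at each $P_i$ the hypersurface $\Sigma$ has multiplicity exactly $d$. Its tangent cone is the unique degree-$d$ cone with vertex $P_i$ containing $Z$, which is a cone over a smooth hypersurface of $\mathbb P^n$. For $n\ge2$, $\Sigma$ is smooth if and only if $d=1$.*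
3. *If $n=1$, $\Sigma$ is the reduced union of the $\binom{d+1}2$ lines $P_iP_j$. Hence for $n,d\ge1$: $\Sigma$ is integral for general $Z$ if and only if $n\ge2$ or $d=1$.*
4. *If $n\ge3$, $d\ge2$, then $n-3\le\dim\mathrm{Sing}\,\Sigma\le n-2$. If $n=2$, $d\ge2$, then $\dim\mathrm{Sing}\,\Sigma=0=n-2$, so the bound in (1) is attained.*

**Proof of part (2).** The aim is to read off the lowest-order term of (5) at $P_1$. First move $P_1$ to $[e]$. On the open set $b_1\ne0$ the map $\gamma_{q_1/b_1}$ of Section 3 sends $p_1$ to $b_1e$ and $p_i$ to $(q_i-(b_i/b_1)q_1,\,b_i)$. The morphism $p\mapsto\big(q_i-(b_i/b_1)q_1\big)_{i\ge2}$ is onto $(k^{n+1})^{r-1}$ (take $q_1=0$), so for general $p$ the new tuple satisfies Lemma 2. After scaling $p_1$ we may therefore assume $q_1=0$, $b_1=1$ and $(q_2,\dots,q_r)$ general.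

By (5) the local equation of $\Sigma$ at $P_1$ is
$$G(p;(v,1))=c\,\Delta(-v,\ q_2-b_2v,\ \dots,\ q_r-b_rv).$$
The first row of the determinant is homogeneous of degree $d$ in $v$, and row $i\ge2$ has constant term $(m_j(q_i))_j$. So there is no term of degree below $d$, and the part of degree $d$ is $c\,\Delta(-v,q_2,\dots,q_r)=c(-1)^dh(v)\ne0$, with $h$ as in Lemma 2. Thus the multiplicity is $d$ and the tangent cone is $\{h=0\}$. A degree-$d$ cone with vertex $[e]$ is given by a form in $S'_d$; it contains $Z$ exactly when this form vanishes at $q_2,\dots,q_r$, that is, when it is a multiple of $h$. So the tangent cone is the unique such cone, and $h$ is smooth. The argument is the same for each $P_i$. If $d\ge2$, $\Sigma$ is singular at $P_i$; if $d=1$, it is a hyperplane. $\square$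

*Remark.* Part (2) gives another way to do Step 2 of Section 6 for $n\ge2$. At the generic $p$ the computation shows that the initial form of $F$ at the $K$-rational point $p_1$ is a multiple of a form $h$ that is smooth over $\overline K$ (being singular is a closed condition that fails for general $p$), hence irreducible over $\overline K$. If $F=\mathrm{const}\cdot F_1\cdots F_m$ with conjugate factors, all $F_i$ have the same multiplicity at $p_1$. It is positive, as the multiplicities add up to $d\ge1$. The initial form of $F$ is the product of the initial forms of the $F_i$, so $m=1$.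

**Proof of part (3).** For $n=1$ we have $r=d+1$, and $\Delta=\pm\prod_{i<j}\det(q_i,q_j)$ is the homogeneous Vandermonde determinant. Compare $G$ with $G_1(p;x)=\prod_{i<j}\det(x,p_i,p_j)$. As $\gamma_v$ has determinant 1 and sends $(v,1)$ to $e$,
$$G_1(p;(v,1))=\prod_{i<j}\det(e,\gamma_vp_i,\gamma_vp_j)=\pm\prod_{i<j}\det(q_i-b_iv,\ q_j-b_jv),$$
with a sign independent of $p$ and $v$. By (5), $G$ and $G_1$ agree at all $(v,1)$ up to one nonzero constant. Both are homogeneous in $x$ of degree $\binom{d+1}2$, so they agree everywhere up to that constant. For general $Z$ no three points are collinear, so the $\binom{d+1}2$ lines are distinct. There is one line if $d=1$ and at least three if $d\ge2$. Together with Theorem 1 this gives the last claim. $\square$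

## 8. Normality reduced to two codimension bounds on $\{\Delta=0\}$

We start the proof of part (1). If $d=1$, $\Sigma$ is a hyperplane. So let $n\ge2$ and $d\ge2$ here and in Sections 9 and 10.

**Reduction A: freeze the singular point.** The aim is to replace singular points of $\Sigma$ for a general $Z$ by all $Z$ for which $e$ is singular. Put
$$B=\Big\{(q,b)\in V^r:\ \Delta(q)=0,\ \sum_ib_i\,\partial_i\Delta(q)=0\Big\}.$$
By (5) the derivatives of $G(p;\cdot)$ at $e$ in the directions of $k^{n+1}$ are given by (8), and by Euler's formula the derivative in direction $e$ is a multiple of $G(p;e)=c\,\Delta(q)$. So $B=\{p:G(p;e)=0,\ \nabla_xG(p;e)=0\}$.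

Let $\mathcal B=\{(p,x):x\ne0,\ G=0,\ \nabla_xG=0\}\subset V^r\times(V\setminus0)$. By Lemma 1(2) it is stable under $GL(V)$, which acts transitively on $V\setminus0$. So all fibres of $\mathcal B\to V\setminus0$ are isomorphic to $B$. *Suppose $\operatorname{codim}B\ge3$.* Then $\dim\mathcal B\le r(n+2)-3+(n+2)$, so for general $p\in V^r$ the fibre of $\mathcal B\to V^r$ is empty or of dimension at most $(n+2)-3=n-1$. This fibre is the cone over $\mathrm{Sing}\,\Sigma$ without its vertex, hence $\dim\mathrm{Sing}\,\Sigma\le n-2$. Since $\Sigma$ has dimension $n$, it is regular in codimension one. A hypersurface satisfies Serre's condition $S_2$, so $\Sigma$ is normal by Serre's criterion. It remains to prove $\operatorname{codim}B\ge3$.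

**Reduction B: stratify by the span of the gradients.** The aim is to get rid of $b$. Let $D=\{\Delta=0\}\subset X$, and for $q\in D$ let $s(q)=\dim\langle\partial_1\Delta(q),\dots,\partial_r\Delta(q)\rangle$. Let $D_j=\{q\in D:s(q)=j\}$, a locally closed set. Over $q\in D_j$, the fibre of $B$ is the space of $b\in k^r$ with $\sum b_i\partial_i\Delta(q)=0$, which has codimension $j$. So the part of $B$ over $D_j$ has codimension $\operatorname{codim}D_j+j$. For $j\ge2$ this is at least $1+2=3$. So it suffices to show
$$\text{(i) }\operatorname{codim}D_0\ge3,\qquad\text{(ii) }\operatorname{codim}D_1\ge2. \tag{9}$$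

## 9. Pencils with smooth base locus and the bound $\operatorname{codim}D_0\ge3$

For (i) we let two points move and fix the others. Two free points lead to pencils of forms, so we first need an analogue of Lemma 2 for pencils.

**Lemma 5.** *Let $n\ge2$. For general $t\in(k^{n+1})^{r-2}$, the forms in $S'_d$ vanishing at the points of $t$ form a pencil $\langle f,g\rangle$ such that $\nabla f(y),\nabla g(y)$ are linearly independent for every $y\in Y\setminus\{0\}$, where $Y=\{f=g=0\}\subset k^{n+1}$. Moreover $Y$ has codimension 2.*

*Proof.* The condition on the pencil is open in the Grassmannian $\mathrm{Gr}(2,S'_d)$: its complement is the projection of the closed subset of $\mathrm{Gr}(2,S'_d)\times\mathbb P^n$ given by $f(y)=g(y)=0$ and the $2\times2$ minors of $(\nabla f(y),\nabla g(y))$.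

Some pencil satisfies it: take $f=\sum y_i^d$ and $g=\sum\lambda_iy_i^d$ with distinct $\lambda_i$. For $d=1$ the gradients are constant and independent. For $d\ge2$, suppose $\alpha\nabla f(y)+\beta\nabla g(y)=0$ with $(\alpha,\beta)\ne(0,0)$. Then $(\alpha+\beta\lambda_i)y_i^{d-1}=0$ for all $i$, and $\alpha+\beta\lambda_i=0$ for at most one $i$, so at most one $y_i$ is nonzero. With $f(y)=0$ this gives $y=0$.

Take any pencil with the property. All components of $Y$ have dimension at least $(n+1)-2=n-1\ge1$, so none is $\{0\}$. At nonzero points $Y$ is smooth of codimension 2 by the Jacobian criterion. So $Y$ has pure codimension 2, and $(f,g)$ is a complete intersection that is reduced at the generic point of each component. Being Cohen–Macaulay, $S'/(f,g)$ has no embedded primes, so $(f,g)$ is radical. Hence the forms of degree $d$ vanishing on $Y$ are those in the degree-$d$ part of $(f,g)$, which is $\langle f,g\rangle$. So $S'_d/\langle f,g\rangle$, of dimension $r-2$, injects into the functions on $Y$, and there are $r-2$ points of $Y$ whose evaluations on it are independent. The forms vanishing at them are exactly $\langle f,g\rangle$.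

Tuples imposing independent conditions form an open set with a morphism to $\mathrm{Gr}(2,S'_d)$. We have just seen that the preimage of the good open set is nonempty. $\square$

If $t$ imposes independent conditions and $u,w$ are the two remaining points, compute $\Delta$ in a basis of $S'_d$ that contains $f$ and $g$. The rows of $t$ have zeros in the columns of $f$ and $g$, so
$$\Delta(t,u,w)=c(t)\,\big(f(u)g(w)-g(u)f(w)\big),\qquad c(t)\ne0, \tag{10}$$
up to sign.

**Choosing which points to fix.** For $T\subset\{1,\dots,r\}$ let $X_T=(k^{n+1})^T$. If $C\subset X$ is irreducible and closed of codimension $\epsilon$, there is $T$ with $|T|\ge r-\epsilon$ such that $C\to X_T$ is dominant. To see this, let $\delta_i=(n+1)-\operatorname{trdeg}(q_i\mid q_1,\dots,q_{i-1})\ge0$ in the function field of $C$. The transcendence degrees add up to $\dim C=r(n+1)-\epsilon$, so $\sum\delta_i=\epsilon$, and $T=\{i:\delta_i=0\}$ has at least $r-\epsilon$ elements. Transcendence degree only grows when we condition on fewer elements, so $\operatorname{trdeg}(q_T)\ge\sum_{i\in T}\operatorname{trdeg}(q_i\mid q_1,\dots,q_{i-1})=(n+1)|T|$, which is the dimension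 of $X_T$. We may replace $T$ by any subset.

**Proof of (i).** Suppose $D_0=\{\Delta=0,\ \partial_i\Delta=0\ \forall i\}$ has an irreducible component $C$ of codimension at most 2. Choose $T$ with $|T|=r-2$ and $C\to X_T$ dominant. For general $t\in X_T$ the fibre $C_t\subset k^{n+1}\times k^{n+1}$ is nonempty of codimension at most 2, since $\dim C_t\ge\dim C-\dim X_T\ge2(n+1)-2$. With $f,g,Y$ as in Lemma 5, (10) shows that $C_t$ lies in the set $M$ of $(u,w)$ at which $f(u)g(w)-g(u)f(w)$ and its gradients in $u$ and $w$ vanish. We show $\operatorname{codim}M\ge3$, a contradiction, by cases.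

*Both $u,w\in Y$.* This set has codimension 4.

*$w\in Y$, $u\notin Y$.* The $w$-gradient gives $f(u)\nabla g(w)-g(u)\nabla f(w)=0$ with $(f(u),g(u))\ne(0,0)$. By Lemma 5, $w=0$. This has codimension at least $n+1\ge3$. The case $u\in Y$, $w\notin Y$ is symmetric.

*$u,w\notin Y$.* The $u$-gradient says that $\nabla h(u)=0$ for $h=g(w)f-f(w)g$, a nonzero member of the pencil; likewise for $w$. So $u$ and $w$ both lie in
$$E=\{y\notin Y:\ \nabla h(y)=0\text{ for some }0\ne h\in\langle f,g\rangle\}.$$
We claim $\dim E\le1$. For a member $h\ne0$ choose $h'$ with $\langle h,h'\rangle=\langle f,g\rangle$. The closed cone $\mathrm{Sing}(h)=\{\nabla h=0\}$ lies in $\{h=0\}$ by Euler's formula, so $\mathrm{Sing}(h)\cap\{h'=0\}\subset\mathrm{Sing}(h)\cap Y\subset\{0\}$ by Lemma 5. Each component of $\mathrm{Sing}(h)$ is a cone through $0$, and cutting with $h'=0$, which contains $0$, lowers its dimension by at most one. Hence $\dim\mathrm{Sing}(h)\le1$.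

Next, only finitely many members, up to scalar, are singular at a point outside $Y$. Indeed, if $y\notin Y$ and $h=\beta f-\alpha g\ne0$ has $\nabla h(y)=0$, then $h(y)=0$ by Euler, so $[\alpha:\beta]=[f(y):g(y)]$ and $g(y)\nabla f(y)-f(y)\nabla g(y)=0$. This says that $y$ is a critical point of the morphism $[f:g]:k^{n+1}\setminus Y\to\mathbb P^1$, and $[\alpha:\beta]$ is the critical value. By generic smoothness (characteristic zero) there are only finitely many critical values. So $E$ lies in a finite union of sets $\mathrm{Sing}(h)$, and $\dim E\le1$. This part of $M$ lies in $E\times E$, of codimension at least $2(n+1)-2=2n\ge4$.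

Hence $\operatorname{codim}M\ge3$, and (i) holds. $\square$

## 10. One free point: the bound $\operatorname{codim}D_1\ge2$

**Proof of (ii).** The aim is to show that if all the gradients $\partial_i\Delta$ were proportional along $D$, then the form $h$ of Lemma 2 would be a power of a linear form.

Suppose $\operatorname{codim}D_1\le1$. By Lemma 3, $D$ is irreducible of codimension 1, so $D_1$ is dense in $D$. The condition $s\le1$ is closed on $D$, hence $s\le1$ on all of $D$.

Write $u=q_1$ and $t=(q_2,\dots,q_r)$. Take $t$ general: it satisfies Lemma 2, with form $h=\Delta(\cdot\,,t)$, and, for one fixed index $i\in\{2,\dots,r\}$, the tuple $t'$ of the $r-2$ points of $t$ other than $q_i$ satisfies Lemma 5, with pencil $\langle f,g\rangle$ and base locus $Y$. The fibre of $D$ over $t$ is $\{h=0\}$, irreducible of dimension $n$. Let $u\in\{h=0\}$ be general: $u\ne0$ and, since $Y$ has codimension 2, $u\notin Y$.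

*The gradient in $u$.* It is $\partial_1\Delta(u,t)=\nabla h(u)\ne0$, as $h$ is smooth.

*The gradient in $q_i$.* By (10), as a function of the $i$-th point $y$, with $u$ and $t'$ fixed, $\Delta$ is a nonzero multiple of $f(y)g(u)-g(y)f(u)$. This is a nonzero form, because $u\notin Y$; it vanishes at $t'$, and, because $\Delta(u,t)=0$, it vanishes at $q_i$. By Lemma 2 it is proportional to $h$. So $\partial_i\Delta(u,t)$ is a nonzero multiple of $\xi:=\nabla h(q_i)$, and $\xi\ne0$ since $q_i\ne0$ and $h(q_i)=0$.

*Conclusion.* Since $s(u,t)\le1$, we get $\nabla h(u)\in k\xi$ for general $u\in\{h=0\}$, hence for all $u\in\{h=0\}$; note that $\xi$ does not depend on $u$. So for each $v\in k^{n+1}$ with $\sum_jv_j\xi_j=0$, the form $\partial_vh$ of degree $d-1$ vanishes on $\{h=0\}$. As $h$ is irreducible of degree $d$, it divides $\partial_vh$, so $\partial_vh=0$. These $v$ form a space of dimension $n$, so in characteristic zero $h$ is a polynomial in the single linear form $\sum_j\xi_jy_j$, that is, a multiple of its $d$-th power. Since $d\ge2$, this contradicts the irreducibility of $h$. So (ii) holds. $\square$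

With (9) proved, $\operatorname{codim}B\ge3$, and part (1) of Theorem 2 follows by Section 8. $\square$

## 11. Corank two and a lower bound for the singular locus

**Proof of part (4).** The upper bounds are part (1). For $n=2$ and $d\ge2$, part (2) gives $Z\subset\mathrm{Sing}\,\Sigma$, so the dimension is exactly $0$.

Let $n\ge3$ and $d\ge2$. The plan is to find points where the matrix (1) loses rank twice. It has size $N=\binom{d+n}{n+1}\ge2$; write it as a linear map $x\mapsto M(x)$ from $V$ to $\mathrm{Mat}_N$. Where $M(x)$ has corank at least 2, all $(N-1)$-minors vanish. The first derivatives of $\det M(x)$ are combinations of these minors, so $\det M(x)$ vanishes there together with its first derivatives, and such points are singular on $\Sigma$.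

The matrices of rank at most $N-2$ form a closed cone $W\subset\mathrm{Mat}_N$ of codimension 4. Its preimage in $V$ is isomorphic to the intersection of the graph of $M$ with $V\times W$ inside $V\times\mathrm{Mat}_N$, so by the affine dimension theorem each of its components has dimension at least $(n+2)-4=n-2\ge1$. The preimage is not empty: it contains $0$, as $M(0)=0\in W$. It is a cone, so in $\mathbb P^{n+1}$ it gives a nonempty set of dimension at least $n-3\ge0$. This completes the proof of Theorem 2. $\blacksquare$

*Remark: a second proof of Theorem 1.* Part (1) of Theorem 2 was proved without Section 6, and it implies Theorem 1. For $n\ge2$, two distinct components of the hypersurface $\Sigma\subset\mathbb P^{n+1}$ would meet in dimension $n-1$, in singular points of $\Sigma$, and a nonreduced component would make $\Sigma$ singular in dimension $n$. Both contradict $\dim\mathrm{Sing}\,\Sigma\le n-2$.
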